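\title{Prism complexes of ample sets are collapsible}

\begin{abstract}
A subset $S$ of a Cartesian product of finite sets is ample if every minor-subproduct shattered by $S$ has a copy inside $S$. The subproducts contained in $S$ form a polyhedral complex whose faces are products of simplices. We prove that this prism complex is collapsible for every nonempty ample set: it collapses to each of its vertices and, more generally, onto the prism complex of every nonempty restriction of $S$ to a subproduct. Conversely, we show that these relative collapses characterize ample sets, and that $S$ is ample if and only if each nonempty restriction of $S$ to a subproduct with factors of size at most two has Euler characteristic $1$.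
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $U=U_1\times\dots\times U_m$ be a Cartesian product of finite nonempty sets. A \emph{subproduct} of $U$ is a set $F=F_1\times\dots\times F_m$ with $\emptyset\ne F_i\subseteq U_i$ for all $i$. A \emph{minor-subproduct} of $U$, or \emph{minor} for short, is given by a partition $\alpha_i$ of each $U_i$ into blocks. It is the product $M=U_1/\alpha_1\times\dots\times U_m/\alpha_m$ obtained by contracting every block to a single element, and it comes with the map $\pi_M\colon U\to M$ that sends each coordinate to its block. A set $S\subseteq U$ \emph{shatters} $M$ if $\pi_M(S)=M$. A \emph{copy} of $M$ is a subproduct $V_1\times\dots\times V_m$ in which each $V_i$ contains exactly one element of each block of $\alpha_i$. A copy is mapped bijectively onto $M$, so a set that contains a copy of $M$ shatters $M$. The set $S$ is \emph{ample} if the converse holds: every minor shattered by $S$ has a copy contained in $S$.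

For $U=\{0,1\}^E$ each partition is either discrete (two singletons) or trivial (one block), so a minor is determined by the set $J\subseteq E$ of coordinates with discrete partition. Shattering means that $S$ realizes all $0/1$-patterns on $J$, and a copy is a subcube $\{0,1\}^J\times\{z\}$. This is the classical notion of ample set of A.~Dress. The smallest set that is not ample is the diagonal $\{(0,0),(1,1)\}\subseteq\{0,1\}^2$: it takes both values in the first coordinate but contains no pair $\{0,1\}\times\{z\}$.

A \emph{box} of $S$ is a subproduct contained in $S$, and $\mathrm{Box}(S)$ is the set of all boxes of $S$. Realize a box $B=B_1\times\dots\times B_m$ as the prism $\Delta^{|B_1|-1}\times\dots\times\Delta^{|B_m|-1}$, of dimension $\dim B=\sum_i(|B_i|-1)$. The faces of this prism are the realizations of the subproducts contained in $B$, and the \emph{prism complex} $\|\mathrm{Box}(S)\|$ is obtained by gluing the prisms along common faces. Equivalently, the prism of $U$ itself has vertex set $U$ and one face for each subproduct, and $\|\mathrm{Box}(S)\|$ is the union of those faces all of whose vertices lie in $S$. For $U=\{0,1\}^E$ it is a cube complex.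

A face of a complex is \emph{free} if it is properly contained in exactly one maximal face, and an \emph{elementary collapse} removes a free face together with all faces containing it. We write $K\searrow L$ if $K$ can be reduced to $L$ by a finite, possibly empty, sequence of elementary collapses, and we call $K$ \emph{collapsible} if $K\searrow L$ for a single vertex $L$. An elementary collapse is a deformation retraction (Corollary~\ref{cor:invariants}), so a collapse to a vertex is a contraction of the complex carried out face by face.

Ampleness forces $S$ to fill in what its projections suggest, and one expects the prism complex to have no holes. The diagonal above gives two isolated points, whereas adding a third point of the square makes the set ample and its complex a path. It is known that $\|\mathrm{Box}(S)\|$ is contractible for every nonempty ample set $S$, and that it is collapsible for nonempty ample sets in $\{0,1\}^E$. We consider the following question of Chepoi and Maat~\cite{CM}: \emph{is the prism complex of every nonempty ample set $S\subseteq U$ collapsible?} The answer is yes.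

\begin{theorem}\label{thm:collapse}
Let $S\subseteq U$ be nonempty and ample. Then $\|\mathrm{Box}(S)\|$ is collapsible, and it collapses to each of its vertices. More generally, $\mathrm{Box}(S)\searrow\mathrm{Box}(S\cap F)$ for every subproduct $F$ with $S\cap F\ne\emptyset$.
\end{theorem}

The proof is an induction on the number of factors. The faces of $\mathrm{Box}(S)$ are sorted into layers by their first factor $B\subseteq U_1$, and the layer over $B$ is the box complex of an ample set in $U_2\times\dots\times U_m$. All these smaller ample sets share a point $v$. Collapsing every layer to $v$, larger sets $B$ first, leaves one simplex. The layers must collapse to the \emph{same} point, which is why the induction is run on the stronger statement that the complex collapses to each vertex.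

Collapsibility of $\|\mathrm{Box}(S)\|$ alone does not imply that $S$ is ample.

\begin{example}\label{ex:path}
Let $S=\{(0,a),(0,c),(1,b),(1,c)\}\subseteq\{0,1\}\times\{a,b,c\}$. The maximal boxes are $\{0\}\times\{a,c\}$, $\{0,1\}\times\{c\}$ and $\{1\}\times\{b,c\}$, so the complex is a path with three edges. The set $S$ shatters the minor given by the partitions $\{\{0\},\{1\}\}$ and $\{\{a,b\},\{c\}\}$. The copies of this minor are $\{0,1\}\times\{a,c\}$ and $\{0,1\}\times\{b,c\}$, and neither lies in $S$. The defect is visible in the restriction of $S$ to $\{0,1\}\times\{a,b\}$, which is the diagonal $\{(0,a),(1,b)\}$.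
\end{example}

The example suggests testing all restrictions, and this does characterize ampleness, even if one only counts faces and only uses factors of size at most two. Call a subproduct $F$ \emph{binary} if $|F_i|\le2$ for all $i$; after its one-element factors are deleted, it is a cube $\{0,1\}^E$. Let
\[
\chi(S)=\sum_{B\in\mathrm{Box}(S)}(-1)^{\dim B}
\]
be the Euler characteristic of $\|\mathrm{Box}(S)\|$, so that $\chi(\emptyset)=0$.

\begin{theorem}\label{thm:char}
For $S\subseteq U$ the following are equivalent.
\begin{enumerate}
\item[(1)] $S$ is ample.
\item[(2)] $\mathrm{Box}(S)\searrow\mathrm{Box}(S\cap F)$ for every subproduct $F$ with $S\cap F\ne\emptyset$.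
\item[(3)] $\|\mathrm{Box}(S\cap F)\|$ is collapsible for every subproduct $F$ with $S\cap F\ne\emptyset$.
\item[(4)] $\|\mathrm{Box}(S\cap F)\|$ is contractible for every subproduct $F$ with $S\cap F\ne\emptyset$.
\item[(5)] $\chi(S\cap F)=1$ for every binary subproduct $F$ with $S\cap F\ne\emptyset$.
\end{enumerate}
In particular, $S$ is ample if and only if all its restrictions $S\cap F$ to binary subproducts $F$ are ample in the classical sense.
\end{theorem}

Both theorems rest on a description of ampleness by the fibers of $S$ over one coordinate (Section~\ref{sec:fibers}). One direction of it gives Theorem~\ref{thm:collapse} in Section~\ref{sec:collapse}. The other direction is used for the implication (5)$\Rightarrow$(1), which we prove first inside a cube (Section~\ref{sec:cube}) and then extend to arbitrary products (Section~\ref{sec:general}).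

\section{Cells, ambient products and collapses in pairs}\label{sec:prelim}

We regard a partition as the set of its blocks and write a minor as $M=\alpha_1\times\dots\times\alpha_m$. An element of $M$ is a choice of blocks $c_i\in\alpha_i$, and we identify it with the subproduct $c=c_1\times\dots\times c_m$, called a \emph{cell} of $M$. Thus $S$ shatters $M$ if and only if $S$ meets every cell of $M$. The word ``cell'' is used only in this sense; the members of a complex are called faces. A \emph{transversal} of a partition is a set with exactly one element in each block, so a copy of $M$ is a product of transversals. The empty set shatters nothing and is therefore ample.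

Adding or deleting a one-element factor of $U$ matches minors, cells, copies, subproducts and boxes, and preserves dimensions, so it changes none of our notions. All notions are also symmetric in the coordinates: a statement about the first coordinate may be applied to any other.

\begin{lemma}\label{lem:ambient}
\begin{enumerate}
\item[(a)] If $m=1$, every $S\subseteq U$ is ample.
\item[(b)] If $F$ is a subproduct of $U$ and $S\subseteq F$, then $S$ is ample as a subset of $U$ if and only if it is ample as a subset of $F$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $S$ meets every block of a partition, choose one element of $S$ in each block.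

(b) Let $S$ be ample in $U$ and let it shatter a minor $\beta_1\times\dots\times\beta_m$ of $F$. Add the elements of $U_i\setminus F_i$ to one block of $\beta_i$ to obtain a partition $\alpha_i$ of $U_i$. The cells only grow, so $S$ shatters $\alpha_1\times\dots\times\alpha_m$ and contains a copy $V_1\times\dots\times V_m$. This copy lies in $F$, so $V_i\subseteq F_i$, and $V_i$ is a transversal of $\beta_i$.

Conversely, let $S$ be ample in $F$ and let it shatter a minor $\alpha_1\times\dots\times\alpha_m$ of $U$. Every cell $c$ contains a point of $S\subseteq F$. Hence every block of $\alpha_i$ meets $F_i$, the traces of the blocks form a partition $\beta_i$ of $F_i$, and $S$ meets every cell $c\cap F$ of $\beta_1\times\dots\times\beta_m$. So $S$ contains a product of transversals of the $\beta_i$, and these are transversals of the $\alpha_i$.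
\end{proof}

By a \emph{complex} we mean a set $K$ of subproducts of $U$, its \emph{faces}, that contains every subproduct contained in one of its members; $\|K\|$ is the union of the corresponding faces of the prism of $U$, and $\chi(K)=\sum_{\rho\in K}(-1)^{\dim\rho}$. An elementary collapse of a complex yields a complex, because the removed family contains every face that contains one of its members. The simplest elementary collapse is a \emph{pair collapse}: the removal of two faces $\rho\subsetneq\rho'$ with $\dim\rho'=\dim\rho+1$, where $\rho'$ is the only face properly containing $\rho$. The next lemma produces pair collapses by matching faces that differ in one fixed element. For a subproduct $\rho$ and $t\in U_i$, let $\rho+t$ and $\rho-t$ be obtained from $\rho$ by replacing $\rho_i$ with $\rho_i\cup\{t\}$ and with $\rho_i\setminus\{t\}$; one of the two equals $\rho$.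

\begin{lemma}\label{lem:pair}
Let $K$ be a complex, $t\in U_i$, and $E\subseteq K$. Suppose that every face of $K$ containing a member of $E$ belongs to $E$, and that $\rho+t\in E$ and $\rho-t\in E$ for every $\rho\in E$. Then $K\searrow K\setminus E$ by pair collapses.
\end{lemma}

\begin{proof}
The family $E$ is the disjoint union of the pairs $\{\rho,\rho+t\}$ with $\rho\in E$ and $t\notin\rho_i$. Remove these pairs in order of non-increasing $\dim\rho$. Consider the moment at which the pair of $\rho$ is reached, and let $\rho'\supsetneq\rho$ be a face still present. Then $\rho'\in E$, it belongs to the pair of $\rho'-t$, and $\rho'-t\supseteq\rho$ because $t\notin\rho_i$. If $\rho'-t\ne\rho$, then $\dim(\rho'-t)>\dim\rho$ and $\rho'$ has already been removed. So $\rho'-t=\rho$, that is, $\rho'=\rho+t$, and the removal is a pair collapse.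
\end{proof}

\begin{corollary}\label{cor:simplex}
If $m=1$ and $p\in S\subseteq U$, then $\mathrm{Box}(S)\searrow\{p\}$.
\end{corollary}

\begin{proof}
The complex $\mathrm{Box}(S)$ is the simplex of all nonempty subsets of $S$. Apply Lemma~\ref{lem:pair} with $t=p$ and $E$ the family of all nonempty subsets of $S$ other than $\{p\}$.
\end{proof}

\begin{corollary}\label{cor:invariants}
If $K\searrow L$, then $K$ can be reduced to $L$ by pair collapses, $\chi(K)=\chi(L)$, and $\|L\|$ is a deformation retract of $\|K\|$.
\end{corollary}

\begin{proof}
Let $\sigma$ be a free face of $K$ and $\tau$ the maximal face properly containing it. Every face containing $\sigma$ lies in a maximal face, which must be $\tau$, and every subproduct of $\tau$ is a face. So the elementary collapse removes $E=\{\rho:\sigma\subseteq\rho\subseteq\tau\}$. Choose $i$ and $t\in\tau_i\setminus\sigma_i$. Then $E$ satisfies the hypotheses of Lemma~\ref{lem:pair}, which proves the first claim.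

A pair collapse removes two faces of consecutive dimensions, so it preserves $\chi$. It removes the interior of a convex polytope $\|\rho'\|$ and the relative interior of one facet $\|\rho\|$, neither of which meets another remaining face. Projecting away from a point outside $\|\rho'\|$ and close to the center of $\|\rho\|$ deformation retracts $\|\rho'\|$ onto the union of its other facets, and the identity extends this to the whole complex.
\end{proof}

In particular, our results do not change if only pair collapses are allowed.

\section{Ampleness in terms of fibers}\label{sec:fibers}

An induction on $m$ needs a way to pass from $S$ to subsets of a product with fewer factors. For $m\ge2$ write $U=U_1\times U'$ with $U'=U_2\times\dots\times U_m$. For $S\subseteq U$, $u\in U_1$ and $\emptyset\ne C\subseteq U_1$ put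
\[
S_u=\{x\in U':(u,x)\in S\},\qquad S_C=\bigcap_{u\in C}S_u,\qquad S^C=\bigcup_{u\in C}S_u .
\]
The intersection of the \emph{fibers} $S_u$ governs boxes and their union governs shattering. For a subproduct $B'$ of $U'$,
\begin{equation}\label{eq:box}
C\times B'\subseteq S\iff B'\subseteq S_C .
\end{equation}
For a partition $\alpha$ of $U_1$ and a minor $M'$ of $U'$,
\begin{equation}\label{eq:shatter}
S\text{ shatters }\alpha\times M'\iff S^B\text{ shatters }M'\text{ for every block }B\text{ of }\alpha ,
\end{equation}
since $S$ meets a cell $B\times c$ exactly when $S^B$ meets $c$. To get from the right side of \eqref{eq:shatter} to a copy, one has to pick a single fiber in each block that shatters $M'$, and then find a copy of $M'$ common to the fibers picked. Ampleness says precisely that both steps are always possible.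

\begin{lemma}[Fiber criterion]\label{lem:criterion}
Let $m\ge2$. A set $S\subseteq U$ is ample if and only if the following two conditions hold for every minor $M'$ of $U'$ and every nonempty $C\subseteq U_1$.
\begin{enumerate}
\item[(a)] If $S^C$ shatters $M'$, then $S_u$ shatters $M'$ for some $u\in C$.
\item[(b)] If $S_u$ shatters $M'$ for every $u\in C$, then $S_C$ contains a copy of $M'$.
\end{enumerate}
\end{lemma}

\begin{proof}
Suppose that (a) and (b) hold and that $S$ shatters $\alpha\times M'$. By \eqref{eq:shatter} and (a), each block $B$ of $\alpha$ contains an element $v_B$ such that $S_{v_B}$ shatters $M'$. The set $V_1$ of all $v_B$ is a transversal of $\alpha$, and by (b) the set $S_{V_1}$ contains a copy $V'$ of $M'$. By \eqref{eq:box}, $V_1\times V'\subseteq S$, and this is a copy of $\alpha\times M'$.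

Conversely, let $S$ be ample and fix $M'$. We may assume that $S^{U_1}$ shatters $M'$, since otherwise neither $S^C$ nor any fiber does. Ampleness provides a copy but gives no control over which elements of $U_1$ it uses. We gain this control by making the partition of $U_1$ as fine as possible. By \eqref{eq:shatter}, $S$ shatters $\alpha\times M'$ for the trivial partition $\alpha$. Among all partitions $\alpha$ of $U_1$ such that $S$ shatters $\alpha\times M'$, choose one with the largest number of blocks, and let $V_1\times V'\subseteq S$ be a copy of $\alpha\times M'$. Then $V'$ is a copy of $M'$, and $V'\subseteq S_v$ for all $v\in V_1$.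

We claim that every nonempty $C$ such that $S^C$ shatters $M'$ meets $V_1$. Suppose that $C\cap V_1=\emptyset$. Each set $B\setminus C$, with $B$ a block of $\alpha$, contains the element $v$ of $V_1$ that lies in $B$; so it is nonempty, and $S^{B\setminus C}\supseteq S_v\supseteq V'$ shatters $M'$. The sets $B\setminus C$ together with $C$ form a partition $\alpha^+$ of $U_1$ with one more block than $\alpha$, and $S$ shatters $\alpha^+\times M'$ by \eqref{eq:shatter}. This contradicts the choice of $\alpha$.

For (a), the claim gives $u\in C\cap V_1$, and $S_u\supseteq V'$ shatters $M'$. For (b), the claim applied to each singleton $\{u\}$ with $u\in C$ gives $C\subseteq V_1$, so $S_C\supseteq S_{V_1}\supseteq V'$.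
\end{proof}

\begin{corollary}\label{cor:closure}
Let $S\subseteq U$ be ample.
\begin{enumerate}
\item[(a)] If $m\ge2$ and $\emptyset\ne A\subseteq U_1$, then $S_A$ is ample in $U'$.
\item[(b)] $S\cap F$ is ample for every subproduct $F$.
\item[(c)] If $m\ge2$, $S\ne\emptyset$ and $W=\{u\in U_1:S_u\ne\emptyset\}$, then $S_W\ne\emptyset$.
\end{enumerate}
\end{corollary}

\begin{proof}
(a) If $S_A$ shatters $M'$, then so does each $S_u\supseteq S_A$ with $u\in A$, and $S_A$ contains a copy of $M'$ by Lemma~\ref{lem:criterion}(b).

(b) For $m=1$ use Lemma~\ref{lem:ambient}(a). For $m\ge2$, regard $T=S\cap(F_1\times U')$ as a subset of $F_1\times U'$. Its fibers are the $S_u$ with $u\in F_1$, so the two conditions of Lemma~\ref{lem:criterion} for $T$ are special cases of those for $S$. Hence $T$ is ample in $F_1\times U'$, and in $U$ by Lemma~\ref{lem:ambient}(b). Repeat this for the coordinates $2,\dots,m$ in turn.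

(c) Let $M'$ be the minor with all partitions trivial. A set shatters $M'$ if and only if it is nonempty, and a copy of $M'$ is a point. Apply Lemma~\ref{lem:criterion}(b) with $C=W$.
\end{proof}

A family of sets is a \emph{chain} if any two of its members are comparable under inclusion. A finite chain has a smallest and a largest member; in particular, a finite chain of nonempty sets has a common element.

\begin{example}[Two factors]\label{ex:two}
A set $S\subseteq U_1\times U_2$ is ample if and only if its fibers $S_u\subseteq U_2$ form a chain, that is, $S$ is a staircase after reordering $U_1$ and $U_2$. Indeed, if the fibers form a chain, then $S^C$ is the largest fiber over $C$, which gives condition (a) of Lemma~\ref{lem:criterion}; and $S_C$ is the smallest fiber over $C$, which gives (b) by Lemma~\ref{lem:ambient}(a). If $a\in S_u\setminus S_v$ and $b\in S_v\setminus S_u$, then $S\cap(\{u,v\}\times\{a,b\})=\{(u,a),(v,b)\}$ is a diagonal, so $S$ is not ample by Corollary~\ref{cor:closure}(b).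
\end{example}

\section{Collapsing layer by layer}\label{sec:collapse}

Let $m\ge2$, $S\ne\emptyset$, and $W=\{u\in U_1:S_u\ne\emptyset\}$. By \eqref{eq:box}, the faces of $\mathrm{Box}(S)$ are exactly the products $B\times B'$ with $\emptyset\ne B\subseteq W$ and $B'\in\mathrm{Box}(S_B)$. We call the set of faces with first factor $B$ the \emph{layer over $B$}. Ordered by inclusion, it is a copy of $\mathrm{Box}(S_B)$. A point $v\in S_W$ lies in every $S_B$ and contributes the simplex $W\times\{v\}$, which has exactly one face $B\times\{v\}$ in each layer.

\begin{example}\label{ex:staircase}
Let $U=\{1,2,3\}\times\{a,b,c\}$ and let $S$ be the staircase with fibers $S_1=\{a,b,c\}$, $S_2=\{a,b\}$, $S_3=\{a\}$, which is ample by Example~\ref{ex:two}. We write $12\times b$ for $\{1,2\}\times\{b\}$. The maximal boxes are the triangle $1\times abc$, the square $12\times ab$ and the triangle $123\times a$; see Figure~\ref{fig:staircase}. Here $W=\{1,2,3\}$ and $v=a$. We collapse $\mathrm{Box}(S)$ onto the edge $2\times ab$, which is the complex of $S\cap(A\times U')$ for $A=\{2\}$.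

First we shrink every layer over a set $B\not\subseteq A$ to the single face $B\times a$, larger $B$ first. If $3\in B$, then $S_B=\{a\}$ and there is nothing to do. For $B=\{1,2\}$ we have $S_B=\{a,b\}$, and the collapse of the edge $ab$ to $a$ becomes (i) the removal of $12\times b$ with $12\times ab$. For $B=\{1\}$ the collapse of the triangle $abc$ to $a$ becomes the removal of (ii) $1\times bc$ with $1\times abc$, (iii) $1\times b$ with $1\times ab$, and (iv) $1\times c$ with $1\times ac$. Step (iii) removes only faces of the layer over $\{1\}$ because the faces $12\times b$ and $12\times ab$ are already gone.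

What remains is the edge $2\times ab$ and the triangle $123\times a$. We push the triangle toward its vertex $(2,a)$, removing (v) $13\times a$ with $123\times a$, (vi) $1\times a$ with $12\times a$, and (vii) $3\times a$ with $23\times a$. The edge $2\times ab$ is left, and it collapses to either endpoint.
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.4,>=stealth]
\fill[gray!15] (0,0)--(2,0)--(2,2)--(0,2)--cycle;
\fill[gray!15] (0,0)--(2,0)--(1,-1.6)--cycle;
\fill[gray!15] (0,0)--(0,2)--(-1.7,1)--cycle;
\draw (0,0)--(2,0)--(2,2)--(0,2)--cycle;
\draw (0,0)--(1,-1.6)--(2,0);
\draw (0,0)--(-1.7,1)--(0,2);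
\draw[line width=2.2pt] (0,2)--(2,2);
\fill (0,0) circle (1.3pt) node[below left] {$(1,a)$};
\fill (2,0) circle (1.3pt) node[right] {$(1,b)$};
\fill (1,-1.6) circle (1.3pt) node[below] {$(1,c)$};
\fill (0,2) circle (1.3pt) node[above] {$(2,a)$};
\fill (2,2) circle (1.3pt) node[above] {$(2,b)$};
\fill (-1.7,1) circle (1.3pt) node[left] {$(3,a)$};
\draw[->,very thick] (2,1)--(1.3,1);
\draw[->,very thick] (1.5,-0.8)--(1.05,-0.52);
\draw[->,very thick] (2,0)--(1.3,0);
\draw[->,very thick] (1,-1.6)--(0.6,-0.96);
\draw[->,very thick] (-0.85,0.5)--(-0.6,0.95);
\draw[->,very thick] (0,0)--(0,0.75);
\draw[->,very thick] (-1.7,1)--(-1.02,1.4);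
\node at (1.65,1.18) {\small (i)};
\node at (1.12,-0.85) {\small (ii)};
\node at (1.62,0.18) {\small (iii)};
\node at (0.55,-1.38) {\small (iv)};
\node at (-0.5,0.62) {\small (v)};
\node at (0.24,0.45) {\small (vi)};
\node at (-1.55,1.42) {\small (vii)};
\end{tikzpicture}
\caption{The prism complex of the staircase $S\subseteq\{1,2,3\}\times\{a,b,c\}$ with fibers $\{a,b,c\}$, $\{a,b\}$, $\{a\}$ over $1$, $2$, $3$. Each arrow starts at a free face and points into the face removed with it. The collapses (i)--(iv) leave the triangle $\{1,2,3\}\times\{a\}$ and the thick edge $\{2\}\times\{a,b\}$; the collapses (v)--(vii) leave only the thick edge.}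
\label{fig:staircase}
\end{figure}

The two stages of the example work in general. The difficulty in the first stage is that a face $\sigma$ that is free in $\mathrm{Box}(S_B)$ gives a face $B\times\sigma$ that may also lie in faces of layers over larger sets. Treating the larger sets first removes all such faces. The lemma itself does not assume that $S$ is ample.

\begin{lemma}\label{lem:layers}
Let $m\ge2$, let $S\subseteq U$ be nonempty, $W=\{u\in U_1:S_u\ne\emptyset\}$ and $v\in S_W$. Suppose that $\mathrm{Box}(S_B)\searrow\{v\}$ for every nonempty $B\subseteq W$. Then $\mathrm{Box}(S)\searrow\mathrm{Box}(S\cap(A\times U'))$ for every $A\subseteq U_1$ with $A\cap W\ne\emptyset$.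
\end{lemma}

\begin{proof}
Replacing $A$ by $A\cap W$ does not change $S\cap(A\times U')$, so let $\emptyset\ne A\subseteq W$. The target complex is the union of the layers over the nonempty sets $B\subseteq A$.

\emph{Stage 1.} Run through the sets $B\subseteq W$ with $B\not\subseteq A$ in order of non-increasing cardinality, and for each of them imitate in the layer over $B$ the given collapse $\mathrm{Box}(S_B)\searrow\{v\}$. We show that each step is an elementary collapse of the current complex that removes only faces of the layer over $B$. Suppose that this holds for all earlier steps. Then the current layer over $B$ is $\{B\times\sigma':\sigma'\in K_B\}$, where $K_B$ is the current remainder of $\mathrm{Box}(S_B)$. Let $\sigma$ be the next free face of $K_B$ and $\tau$ the unique maximal face of $K_B$ properly containing it. The vertex $\{v\}$ survives the collapse of $\mathrm{Box}(S_B)$ while $\sigma$ is removed, so $\sigma\ne\{v\}$.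

Let $B_2\times\sigma'$ be a current face containing $B\times\sigma$, so that $B_2\supseteq B$ and $\sigma'\supseteq\sigma$. If $B_2\ne B$, then $B_2\not\subseteq A$ and $|B_2|>|B|$, so the layer over $B_2$ has already been reduced to $B_2\times\{v\}$. Then $\sigma'=\{v\}$ and hence $\sigma=\{v\}$, a contradiction. So the current faces containing $B\times\sigma$ are exactly the $B\times\sigma'$ with $\sigma\subseteq\sigma'\in K_B$. All of them lie in $B\times\tau$. Thus $B\times\sigma$ is free, and its elementary collapse removes from the layer over $B$ what the collapse of $\sigma$ removes from $K_B$.

\emph{Stage 2.} The complex $K$ left by Stage 1 consists of the target complex and the family $E=\{B\times\{v\}:B\subseteq W,\ B\not\subseteq A\}$. Fix $p\in A$. A face of $K$ containing a member of $E$ has first factor not contained in $A$, so it belongs to $E$. If $B\subseteq W$ and $B\not\subseteq A$, then the same holds for $B\cup\{p\}$ and $B\setminus\{p\}$, because $p\in A\subseteq W$. Lemma~\ref{lem:pair} with $t=p$ gives $K\searrow K\setminus E$, which is the target complex.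
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:collapse}]
We first prove by induction on $m$ that $\mathrm{Box}(S)\searrow\{p\}$ for every ample set $S$ and every $p\in S$. The case $m=1$ is Corollary~\ref{cor:simplex}. Let $m\ge2$ and $p=(p_1,p')$. Ampleness enters at two points. By Corollary~\ref{cor:closure}(c) there is a point $v\in S_W$, and by Corollary~\ref{cor:closure}(a) each $S_B$ with $\emptyset\ne B\subseteq W$ is ample. Since $v\in S_W\subseteq S_B$, induction gives $\mathrm{Box}(S_B)\searrow\{v\}$. Lemma~\ref{lem:layers} with $A=\{p_1\}$ yields
\[
\mathrm{Box}(S)\searrow\mathrm{Box}(\{p_1\}\times S_{p_1}).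
\]
Deleting the one-element factor identifies the right side with $\mathrm{Box}(S_{p_1})$, which collapses to $\{p'\}$ by induction, as $S_{p_1}$ is ample and contains $p'$. So $\mathrm{Box}(S)\searrow\{p\}$.

Now let $F$ be a subproduct with $S\cap F\ne\emptyset$. Adding a one-element factor if $m=1$, we assume $m\ge2$. The previous paragraph shows that the hypotheses of Lemma~\ref{lem:layers} hold for every nonempty ample set, with respect to any coordinate. Put $T_0=S$ and $T_i=\{x\in T_{i-1}:x_i\in F_i\}$ for $i=1,\dots,m$, so that $T_m=S\cap F$. Each $T_{i-1}$ is ample by Corollary~\ref{cor:closure}(b), and it contains a point of $S\cap F$, so it has a nonempty fiber in coordinate $i$ over an element of $F_i$. Lemma~\ref{lem:layers}, applied to $T_{i-1}$ in coordinate $i$ with $A=F_i$, gives $\mathrm{Box}(T_{i-1})\searrow\mathrm{Box}(T_i)$. Concatenate these collapses.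
\end{proof}

\begin{remark}\label{rem:common}
Example~\ref{ex:path} shows the role of the common point $v$. The fibers over the first coordinate, $\{a,c\}$ and $\{b,c\}$, share the point $c$, so Lemma~\ref{lem:layers} applies in that coordinate although $S$ is not ample. The fibers over the second coordinate, $\{0\}$, $\{1\}$ and $\{0,1\}$, have no common point, and the conclusion fails for $A=\{a,b\}$: the path has $\chi=1$ and the restriction has $\chi=2$, so there is no collapse by Corollary~\ref{cor:invariants}.
\end{remark}

\section{Euler characteristic inside a cube}\label{sec:cube}

We turn to the implication (5)$\Rightarrow$(1) of Theorem~\ref{thm:char}, beginning with the case in which $U$ itself is binary. A two-element first factor gives only three layers, so the Euler characteristic of the intersection of the two fibers can be computed from Euler characteristics of restrictions of $S$. A set with $\chi=1$ is nonempty, and this is how a numerical hypothesis produces points.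

\begin{proposition}\label{prop:cube}
Let $|U_i|\le2$ for all $i$, and let $S\subseteq U$ satisfy $\chi(S\cap F)=1$ for every subproduct $F$ with $S\cap F\ne\emptyset$. Then $S$ is ample.
\end{proposition}

\begin{proof}
We use induction on $m$; the case $m=1$ is Lemma~\ref{lem:ambient}(a). Let $m\ge2$ and let $S$ shatter $M$. If all partitions of $M$ are trivial, then $S\ne\emptyset$ and any point of $S$ is a copy of $M$. Otherwise some coordinate, say the first, has two elements and the discrete partition. Write $U_1=\{0,1\}$ and $M=\{\{0\},\{1\}\}\times M'$, and put $Y=S_{\{0,1\}}=S_0\cap S_1$.

Let $F'$ be a subproduct of $U'$. By \eqref{eq:box}, the boxes of $S\cap(U_1\times F')$ are the products $\{0\}\times B'$, $\{1\}\times B'$ and $\{0,1\}\times B'$ with $B'$ a box of $S_0\cap F'$, $S_1\cap F'$ and $Y\cap F'$, respectively. Their dimensions are $\dim B'$, $\dim B'$ and $\dim B'+1$. Therefore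
\[
\chi\bigl(S\cap(U_1\times F')\bigr)=\chi(S_0\cap F')+\chi(S_1\cap F')-\chi(Y\cap F').
\]
Suppose that $S_0\cap F'$ and $S_1\cap F'$ are both nonempty. The hypothesis for the subproducts $U_1\times F'$, $\{0\}\times F'$ and $\{1\}\times F'$ says that the first three terms equal $1$. Hence
\begin{equation}\label{eq:chi}
S_0\cap F'\ne\emptyset\ \text{ and }\ S_1\cap F'\ne\emptyset\ \Longrightarrow\ \chi(Y\cap F')=1 .
\end{equation}

We use \eqref{eq:chi} twice. If $Y\cap F'\ne\emptyset$, then $S_0$ and $S_1$ both meet $F'$, so $\chi(Y\cap F')=1$. Thus $Y$ satisfies the hypothesis of the proposition in $U'$ and is ample by induction. Next, $S_0$ and $S_1$ shatter $M'$ by \eqref{eq:shatter}, so both meet every cell $c$ of $M'$. A cell is a subproduct, so $\chi(Y\cap c)=1$ and $Y\cap c\ne\emptyset$. Hence $Y$ shatters $M'$ and contains a copy $V'$ of $M'$, and $\{0,1\}\times V'\subseteq S$ is a copy of $M$.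
\end{proof}

\begin{remark}\label{rem:hexagon}
It is not enough to test subproducts with at most two factors of size two. Let $S=\{0,1\}^3\setminus\{000,111\}$. Every square face of the cube misses exactly one vertex, so $\chi(S\cap F)=1$ for every subproduct $F\ne U$ that meets $S$. But $\|\mathrm{Box}(S)\|$ is a hexagon, with $\chi(S)=0$, and $S$ is not ample: it realizes all four patterns on the first two coordinates and contains no square.
\end{remark}

\section{From cubes to arbitrary products}\label{sec:general}

Call $S\subseteq U$ \emph{cubewise ample} if $S\cap F$ is ample for every binary subproduct $F$; by Lemma~\ref{lem:ambient}(b) it does not matter whether ampleness is read in $U$ or in $F$.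

\begin{proposition}\label{prop:general}
Every cubewise ample set is ample.
\end{proposition}

We verify the two conditions of the fiber criterion. They concern arbitrary sets $C\subseteq U_1$ and arbitrary partitions, while the hypothesis sees only two elements of each factor at a time. The bridge is the one in Example~\ref{ex:two}: statements about two elements show that certain nonempty sets are pairwise comparable, and a chain of nonempty sets has a common element. This argument is used once for each condition, in Lemmas~\ref{lem:common} and~\ref{lem:union}.

\begin{lemma}\label{lem:stable}
Let $S\subseteq U$ be cubewise ample.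
\begin{enumerate}
\item[(a)] For every subproduct $G$, the set $S\cap G$ is cubewise ample as a subset of $G$.
\item[(b)] If $m\ge2$, every fiber of $S$, in any coordinate, is cubewise ample.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) A binary subproduct $F$ of $G$ is a binary subproduct of $U$, and $(S\cap G)\cap F=S\cap F$. (b) For binary $F'\subseteq U'$, the set $S_u\cap F'$ arises from the ample subset $S\cap(\{u\}\times F')$ of $\{u\}\times F'$ by deleting the one-element factor.
\end{proof}

The first step is condition (b) of the criterion for the one-point minor.

\begin{lemma}\label{lem:common}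
Let $m\ge2$, let $S\subseteq U$ be cubewise ample, and let $\emptyset\ne C\subseteq U_1$ with $S_u\ne\emptyset$ for all $u\in C$. Then $S_C\ne\emptyset$.
\end{lemma}

\begin{proof}
We use induction on $m$, fixing one coordinate of the common point at a time. Let $P_u\subseteq U_2$ be the set of second coordinates of points of $\{u\}\times S_u$. We claim that the nonempty sets $P_u$, $u\in C$, form a chain. Otherwise there are $u\ne v$ in $C$ and elements $a\in P_u\setminus P_v$, $b\in P_v\setminus P_u$. Choose $x,y\in S$ with $(x_1,x_2)=(u,a)$ and $(y_1,y_2)=(v,b)$, and let $F=\prod_i\{x_i,y_i\}$, a binary subproduct. The ample set $S\cap F$ contains $x$ and $y$, so it shatters the minor of $F$ that is discrete in coordinate $1$ and trivial elsewhere. It therefore contains a copy $\{u,v\}\times\{z\}$, where $z_2\in\{a,b\}$. If $z_2=a$, then $(v,z)\in S$ gives $a\in P_v$; if $z_2=b$, then $(u,z)\in S$ gives $b\in P_u$. Both are contradictions.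

Choose $a\in\bigcap_{u\in C}P_u$. If $m=2$, then $P_u=S_u$ and $a\in S_C$. If $m\ge3$, the set $T=\{(u,x''):(u,a,x'')\in S\}\subseteq U_1\times U_3\times\dots\times U_m$ is cubewise ample by Lemma~\ref{lem:stable}(b), and $T_u\ne\emptyset$ for $u\in C$ because $a\in P_u$. Induction gives $x''\in T_C$, and $(a,x'')\in S_C$.
\end{proof}

To apply induction to $S_C$ we need it to be cubewise ample. Inside a cube, all copies of a given minor are parallel subcubes and are determined by their position. So a common copy is a common position, and Lemma~\ref{lem:common} can be applied to the set of positions.

\begin{lemma}\label{lem:core}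
Let $m\ge2$, let $S\subseteq U$ be cubewise ample, and let $\emptyset\ne C\subseteq U_1$. Then $S_C$ is cubewise ample in $U'$.
\end{lemma}

\begin{proof}
Adding a one-element factor to $U'$ affects neither hypothesis nor conclusion, so we assume that $U'$ has such a factor. Let $F'=F_2\times\dots\times F_m$ be a binary subproduct of $U'$, and let $S_C\cap F'$ shatter a minor $N$ of $F'$. Let $J$ be the set of $i$ such that $|F_i|=2$ and the $i$th partition of $N$ is discrete, and let $K=\{2,\dots,m\}\setminus J$. Then $K\ne\emptyset$, and the partitions with index in $K$ are trivial. Write $F_J=\prod_{i\in J}F_i$ and $F_K=\prod_{i\in K}F_i$. The copies of $N$ are the sets $F_J\times\{z\}$ with $z\in F_K$. Put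
\[
T=\{(u,z)\in U_1\times F_K:\{u\}\times F_J\times\{z\}\subseteq S\},
\]
so that $T_u$ is the set of positions $z$ of the copies of $N$ in $S_u$.

For $u\in C$, the set $S_u\cap F'$ is ample by Lemma~\ref{lem:stable}(b), and it shatters $N$ because it contains $S_C\cap F'$. So $T_u\ne\emptyset$.

The set $T$ is cubewise ample. Let $F_1\times G$ be a binary subproduct of $U_1\times F_K$. Then $F_1\times F_J\times G$ is binary, so $R=S\cap(F_1\times F_J\times G)$ is ample. For one $i\in J$ after another, replace $R$ by the intersection of its two fibers over the elements of $F_i$ in coordinate $i$. Each replacement preserves ampleness by Corollary~\ref{cor:closure}(a), and the final result is the set of $(u,z)\in F_1\times G$ with $\{u\}\times F_J\times\{z\}\subseteq S$, which is $T\cap(F_1\times G)$.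

The product $U_1\times F_K$ has at least two factors, so Lemma~\ref{lem:common} gives $z\in T_C$. Then $F_J\times\{z\}\subseteq S_C\cap F'$ is a copy of $N$.
\end{proof}

We prove Proposition~\ref{prop:general} by induction on the number of factors. For the next three lemmas fix $m\ge2$ and assume:
\begin{itemize}
\item[(IH)] every cubewise ample subset of a product of $m-1$ finite nonempty sets is ample.
\end{itemize}
The lemmas are statements about all products $U$ of $m$ finite nonempty sets, all cubewise ample sets $S\subseteq U$ and all minors $M'$ of $U'$. By Lemma~\ref{lem:stable}(a) they may be applied to a restriction $S\cap G$ inside $G$. The assumption (IH) is used directly only in the first of them, which is condition (b) of the criterion.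

\begin{lemma}\label{lem:intersection}
If $\emptyset\ne C\subseteq U_1$ and $S_u$ shatters $M'$ for all $u\in C$, then $S_C$ contains a copy of $M'$.
\end{lemma}

\begin{proof}
Let $c$ be a cell of $M'$. The set $S\cap(C\times c)$ is cubewise ample in $C\times c$, and its fibers $S_u\cap c$, $u\in C$, are nonempty. By Lemma~\ref{lem:common}, $S_C\cap c\ne\emptyset$. So $S_C$ shatters $M'$, and it is ample by Lemma~\ref{lem:core} and (IH).
\end{proof}

Condition (a) is proved first for two fibers. For $m=2$ the idea is short. If $S_u$ misses a block $c$ and $S_v$ misses a block $c'$, while $S_u\cup S_v$ meets both, then both fibers meet $c\cup c'$. A common point of the fibers in $c\cup c'$ lies in $c$ or in $c'$, which is absurd. For larger $m$ we merge two blocks in one coordinate only, and choose the two missed cells as close as possible so that both fibers shatter the merged minor.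

\begin{lemma}\label{lem:twofibers}
If $u,v\in U_1$ and $S_u\cup S_v$ shatters $M'$, then $S_u$ or $S_v$ shatters $M'$.
\end{lemma}

\begin{proof}
Suppose not. Call a pair $(c,c')$ of cells of $M'$ \emph{bad} if $S_u\cap c=\emptyset$ and $S_v\cap c'=\emptyset$. Bad pairs exist, and $c\ne c'$ for each of them because $S_u\cup S_v$ meets every cell. Choose a bad pair $(c,c')$ for which the number $d\ge1$ of coordinates $i$ with $c_i\ne c'_i$ is minimal, and number the coordinates so that $c_2\ne c'_2$. Let $Q$ be the set of cells $q$ with $q_i\in\{c_i,c'_i\}$ for all $i\ge2$.

We show that $S_u$ meets all cells of $Q$ except $c$, and $S_v$ meets all cells of $Q$ except $c'$. In each of the $d$ coordinates where $c$ and $c'$ differ, a cell $q\in Q$ differs from exactly one of them, and in the other coordinates it agrees with both. So a cell $q\in Q\setminus\{c,c'\}$ differs from each of $c$, $c'$ in at least one and hence in fewer than $d$ coordinates. By minimality, $(q,c')$ and $(c,q)$ are not bad, so $S_u$ and $S_v$ both meet $q$. Moreover, $S_u$ meets $c'$ because $S_u\cup S_v$ does and $S_v$ does not, and for the same reason $S_v$ meets $c$.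

Let $G=\prod_{i\ge2}(c_i\cup c'_i)$. Let $N$ be the minor of $G$ whose partition in coordinate $2$ is trivial and whose partition in coordinate $i\ge3$ has the blocks $c_i$ and $c'_i$ (one block if $c_i=c'_i$). A cell $(c_2\cup c'_2)\times q_3\times\dots\times q_m$ of $N$ is the union of two distinct cells of $Q$, and each of $S_u$, $S_v$ misses only one cell of $Q$. Hence $S_u\cap G$ and $S_v\cap G$ shatter $N$. By Lemma~\ref{lem:intersection}, applied to $S\cap(\{u,v\}\times G)$, the set $S_u\cap S_v\cap G$ contains a copy $\{a\}\times V_3\times\dots\times V_m$ of $N$. If $a\in c_2$, choose in each $V_i$ the element that lies in $c_i$; this gives a point of $S_u\cap c=\emptyset$. If $a\in c'_2$, choose in each $V_i$ the element that lies in $c'_i$; this gives a point of $S_v\cap c'=\emptyset$. Both cases are contradictions.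
\end{proof}

For an arbitrary set $C$ we cut $M'$ into slices along one coordinate. Induction provides, for each slice, a fiber that shatters it, and Lemma~\ref{lem:twofibers} shows that one fiber serves all slices.

\begin{lemma}\label{lem:union}
If $\emptyset\ne C\subseteq U_1$ and $S^C$ shatters $M'$, then $S_u$ shatters $M'$ for some $u\in C$.
\end{lemma}

\begin{proof}
Let $M'=\alpha_2\times\dots\times\alpha_m$. We use induction on $r=\sum_{i\ge2}(|\alpha_i|-1)$, for all $U$, $S$ and $M'$ simultaneously. If $r=0$, shattering $M'$ means being nonempty, and some $S_u$ with $u\in C$ is nonempty. Let $r>0$ and number the coordinates so that $|\alpha_2|\ge2$. Write $M''=\alpha_3\times\dots\times\alpha_m$ and $U''=U_3\times\dots\times U_m$; these factors are absent if $m=2$. For a block $b$ of $\alpha_2$, let $D_b$ be the set of $u\in C$ such that $S_u$ meets all cells $c$ of $M'$ with $c_2=b$.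

Each $D_b$ is nonempty. Indeed, these cells are the cells of the minor $\{b\}\times M''$ of $b\times U''$, for which the parameter is $r-(|\alpha_2|-1)<r$. The union over $C$ of the fibers of $S\cap(U_1\times b\times U'')$ is $S^C\cap(b\times U'')$, which shatters $\{b\}\times M''$. By induction, the fiber over some $u\in C$ shatters it, and then $u\in D_b$.

The sets $D_b$ form a chain. Otherwise there are blocks $b\ne b'$ and elements $u\in D_b\setminus D_{b'}$, $v\in D_{b'}\setminus D_b$. Consider $S\cap(U_1\times(b\cup b')\times U'')$ and the minor $\{b,b'\}\times M''$ of $(b\cup b')\times U''$. The fiber over $u$ meets the cells with second component $b$, and the fiber over $v$ meets those with second component $b'$, so their union shatters this minor. By Lemma~\ref{lem:twofibers} one of the two fibers shatters it. This means $u\in D_{b'}$ or $v\in D_b$, a contradiction.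

So some $u\in C$ lies in $D_b$ for all blocks $b$ of $\alpha_2$, and $S_u$ meets every cell of $M'$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:general}]
For $m=1$ use Lemma~\ref{lem:ambient}(a). For $m\ge2$, assume (IH). Lemmas~\ref{lem:union} and~\ref{lem:intersection} are conditions (a) and (b) of Lemma~\ref{lem:criterion}, so $S$ is ample.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:char}]
(1)$\Rightarrow$(2) is Theorem~\ref{thm:collapse}.

(1)$\Rightarrow$(3): $S\cap F$ is ample by Corollary~\ref{cor:closure}(b) and nonempty, so Theorem~\ref{thm:collapse} applies to it.

(3)$\Rightarrow$(4): by Corollary~\ref{cor:invariants}, a collapsible complex deformation retracts onto a point.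

(4)$\Rightarrow$(5): the alternating count of faces of a finite polyhedral complex equals the alternating sum of its Betti numbers, which is $1$ for a contractible space.

(2)$\Rightarrow$(5): let $F$ be a subproduct that meets $S$, and let $p\in S$. By (2) for the subproducts $F$ and $\{p\}$, and by Corollary~\ref{cor:invariants}, $\chi(S\cap F)=\chi(S)=\chi(\{p\})=1$.

(5)$\Rightarrow$(1): let $F$ be a binary subproduct. Every subproduct of $F$ is binary, so by (5) the subset $S\cap F$ of $F$ satisfies the hypothesis of Proposition~\ref{prop:cube} and is ample. Thus $S$ is cubewise ample, and it is ample by Proposition~\ref{prop:general}.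

The five conditions are therefore equivalent. In the final statement of the theorem, the forward implication is Corollary~\ref{cor:closure}(b) and the backward implication is Proposition~\ref{prop:general}.
\end{proof}

\begin{thebibliography}{9}
\bibitem{CM} Victor Chepoi and Matthew Maat, \emph{Ample sets in Cartesian products}, arXiv:2607.04014 (2026).
\end{thebibliography}
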